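# Almost disjoint subspaces and the cardinal $\mathrm{non}(\mathcal M)$

## Coordinate subspaces and the guess $\mathfrak a_{\mathrm{vec},F}=\mathfrak a$

Let $F$ be a field and let $E$ be an $F$-vector space with a countably infinite basis $(e_n)_{n\in\omega}$. Countable fields, finite or infinite, are the main case, but most of what follows works for every field.

**Definition 1.** Two infinite-dimensional subspaces $V,W$ of $E$ are *almost disjoint* if $V\cap W$ is finite-dimensional. An *almost disjoint family* is a set of infinite-dimensional subspaces that are pairwise almost disjoint. It is *mad* (maximal almost disjoint) if it is not properly contained in another almost disjoint family of infinite-dimensional subspaces of $E$. Put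
$$\mathfrak a_{\mathrm{vec},F}=\min\{|\mathcal A|:\mathcal A\text{ is an infinite mad family of subspaces of }E\}.$$

The model is the case of sets: infinite $x,y\subseteq\omega$ are almost disjoint if $x\cap y$ is finite, and $\mathfrak a$ is the least size of an infinite maximal almost disjoint family of infinite subsets of $\omega$. There is an obvious dictionary. For $x\subseteq\omega$ let $E_x=\mathrm{span}\{e_n:n\in x\}$. Then $E_x\cap E_y=E_{x\cap y}$, so almost disjoint sets give almost disjoint subspaces. In particular, a partition of $\omega$ into infinitely many infinite sets gives an infinite almost disjoint family of subspaces, which Zorn's lemma extends to an infinite mad family; so $\mathfrak a_{\mathrm{vec},F}$ is well defined.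

The first guess is that the dictionary carries everything over, and that $\mathfrak a_{\mathrm{vec},F}=\mathfrak a$. Let us test it.

*One member.* For sets, $\{x\}$ is mad exactly when $x$ is cofinite. For subspaces the analogue is true: *$\{V\}$ is mad exactly when $V$ has finite codimension.* If $V$ has finite codimension and $W$ is infinite-dimensional, then $W/(W\cap V)$ embeds in $E/V$, so $W\cap V$ is infinite-dimensional and nothing can be added. If $V$ has infinite codimension, a complement of $V$ is infinite-dimensional and meets $V$ in $0$, so it can be added.

*Two members.* The evens and the odds form a mad family of sets. Let $W=\mathrm{span}\{e_{2n}+e_{2n+1}:n\in\omega\}$. A vector $\sum c_n(e_{2n}+e_{2n+1})$ has the coordinate $c_n$ both at $2n$ and at $2n+1$; if it lies in $E_{\mathrm{even}}$ or in $E_{\mathrm{odd}}$, all $c_n$ vanish. So $W$ meets both subspaces in $0$, and $\{E_{\mathrm{even}},E_{\mathrm{odd}}\}$ is not mad. The guess is already in trouble, and the trouble is general.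

**Proposition 1.** If $\mathcal X$ is an almost disjoint family of infinite subsets of $\omega$ with at least two members, then $\{E_x:x\in\mathcal X\}$ is not mad.

*Proof.* Pick distinct $x,y\in\mathcal X$. Since $x\cap y$ is finite, we may choose distinct $x_n\in x\setminus y$ and distinct $y_n\in y\setminus x$ for $n\in\omega$. Let $W=\mathrm{span}\{e_{x_n}+e_{y_n}:n\in\omega\}$, which is infinite-dimensional. The support of $v=\sum c_n(e_{x_n}+e_{y_n})$ is $\{x_n,y_n:c_n\ne0\}$. If $v\in E_x$, no $y_n$ may occur, so $v=0$; likewise $W\cap E_y=0$. If $z\in\mathcal X$ is different from $x,y$ and $v\in E_z$, then $c_n\neq 0$ forces $x_n\in z\cap x$, which is a finite set. Only finitely many $n$ are possible, so $W\cap E_z$ is finite-dimensional. Hence $W$ can be added. $\square$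

So the dictionary never produces a mad family with more than one member. This does not yet decide how $\mathfrak a_{\mathrm{vec},F}$ compares with $\mathfrak a$. The question for today, from Iian B. Smythe, "Madness in vector spaces", arXiv:1712.00057 (2017), is whether $\mathrm{non}(\mathcal M)\le\mathfrak a_{\mathrm{vec},F}$ for every countable field $F$. We will prove that the answer is yes, and deduce that $\mathfrak a<\mathfrak a_{\mathrm{vec},F}$ is consistent, so that the first guess cannot be a theorem.

## Eventually different functions, $\mathrm{non}(\mathcal M)$, and four statements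

Recall that a subset of a topological space is *meager* if it is a countable union of nowhere dense sets, and *comeager* if its complement is meager. $\mathrm{non}(\mathcal M)$ is the least cardinality of a nonmeager subset of $2^\omega$. Countable subsets of $2^\omega$ are meager, so $\mathrm{non}(\mathcal M)\ge\aleph_1$. We use one theorem about it as a black box.

**Bartoszyński's theorem** (Bartoszyński–Judah, *Set Theory: On the Structure of the Real Line*, Thm 2.4.7). $\mathrm{non}(\mathcal M)$ is the least size of a family $\mathcal F\subseteq\omega^\omega$ such that for every $g\in\omega^\omega$ there is $f\in\mathcal F$ with $f(n)=g(n)$ for infinitely many $n$.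

Say that $g$ is *eventually different* from $f$ if $g(n)\ne f(n)$ for all but finitely many $n$; for example, $n\mapsto n$ is eventually different from every constant function. The theorem says in particular: if $|\mathcal F|<\mathrm{non}(\mathcal M)$, some single $g$ is eventually different from every $f\in\mathcal F$. By transport along bijections, $\omega$ may be replaced, as domain and as range, by any countably infinite set.

For one part of Theorem B we need one more notion. The support $\operatorname{supp}(v)$ is the set of $n$ at which $v$ has a nonzero coordinate with respect to $(e_n)$.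

**Definition 2.** A *block subspace* is a subspace spanned by an infinite sequence of nonzero vectors $v_n$ with $\max\operatorname{supp}(v_n)<\min\operatorname{supp}(v_{n+1})$ for all $n$.

For instance, $\mathrm{span}\{e_{2n}+e_{2n+1}:n\in\omega\}$ is a block subspace.

In the statements, $F$ is an arbitrary field unless something else is said.

**Theorem A.** Let $Y\subseteq E$ be a subspace of infinite dimension and infinite codimension. Let $\mathcal B$ be a family of subspaces of $E$ with $|\mathcal B|<\mathrm{non}(\mathcal M)$ and $\dim(V\cap Y)<\infty$ for all $V\in\mathcal B$. Then there is an infinite-dimensional subspace $W$ with $W\cap Y=0$ and $\dim(W\cap V)<\infty$ for all $V\in\mathcal B$.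

**Theorem B.** Every mad family of subspaces with at least two elements has size $\ge\mathrm{non}(\mathcal M)$. In particular $\mathrm{non}(\mathcal M)\le\mathfrak a_{\mathrm{vec},F}$. The mad families of size less than $\mathrm{non}(\mathcal M)$ are exactly the families $\{V\}$ with $V$ of finite codimension. The bound also holds for families (with at least two elements) of block subspaces that are maximal among almost disjoint families of block subspaces.

**Theorem C.** If $F$ is countable and $Y$ is as in Theorem A, then $\mathrm{non}(\mathcal M)$ is exactly the least size of a family $\mathcal B$ of infinite-dimensional subspaces, each almost disjoint from $Y$, such that no infinite-dimensional $W$ is almost disjoint from $Y$ and from all members of $\mathcal B$.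

**Corollary D.** It is consistent with ZFC that $\mathfrak a<\mathfrak a_{\mathrm{vec},F}$ for every field $F$.

## A generic subspace meets everything

To show that a small family $\mathcal A$ is not mad we must build a new $W=\mathrm{span}\{w_n:n\in\omega\}$. Since $\mathrm{non}(\mathcal M)$ is about category, it is sensible to try a generic sequence $(w_n)$. Let $F$ be countable, give $E$ the discrete topology, and look in the space $E^\omega$, which is homeomorphic to $\omega^\omega$. Fix an infinite-dimensional $V$ and consider
$$\{(w_n)\in E^\omega:\dim(V\cap\mathrm{span}\{w_n:n\in\omega\})\ge m\}.$$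
This set is open, since $m$ independent vectors in the intersection involve only finitely many $w_n$. It is dense, since any finite sequence can be continued by $m$ independent vectors of $V$. Intersecting over $m$, a generic $W$ meets $V$ in infinite dimension. Genericity therefore does the opposite of what we want. (It will come back, with this sign, in the proof of Theorem C.)

What we want is avoidance at almost every step, and this can be made precise.

**Lemma 2.** Let $V$ be a subspace, $(w_n)_{n\in\omega}$ a sequence in $E$, $W=\mathrm{span}\{w_n:n\in\omega\}$, and $N\in\omega$. If
$$w_n\notin V+\mathrm{span}\{w_k:k<n\}\qquad\text{for all }n\ge N,\tag{1}$$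
then $\dim(V\cap W)\le N$.

*Proof.* Let $W_N=\mathrm{span}\{w_k:k\ge N\}$. Suppose $V\cap W_N$ contains a nonzero vector. Write it as $\sum_{k=N}^n a_kw_k$ with $a_n\ne0$. Solving for $w_n$ gives $w_n\in V+\mathrm{span}\{w_k:k<n\}$ with $n\ge N$, against (1). So $V\cap W_N=0$. Hence $V\cap W$ embeds in $W/W_N$, which is spanned by the images of $w_0,\dots,w_{N-1}$ and has dimension at most $N$. $\square$

Condition (1) looks like "eventually different": at step $n$, the choice $w_n$ must avoid something that $V$ dictates. But Bartoszyński's theorem lets each opponent forbid *one* value at each place, whereas here $V$ forbids the whole subspace $V+\mathrm{span}\{w_k:k<n\}$, an infinite set of vectors. This is the point at which a direct application stops.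

## One member of the family makes the forbidden sets finite

The remedy is to restrict the candidates for $w_n$ to a set that every $V$ meets in only finitely many points, with a bound we control. One member $Y$ of the family supplies such a set.

Let $Y$ be as in Theorem A. Fix a basis $(b_j)_{j\in\omega}$ of $Y$, and vectors $x_n\in E$ $(n\in\omega)$ that are linearly independent modulo $Y$; they exist because $Y$ has infinite codimension. At step $n$ the only candidates will be
$$x_n+b_j\qquad(j\in\omega).$$
Two candidates differ by a vector of $Y$, and $V$ is almost disjoint from $Y$.

A finite sequence $s\in\omega^n$ records the first $n$ choices. For a subspace $V$ and $s\in\omega^n$ put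
$$U_s=\mathrm{span}\{x_k+b_{s(k)}:k<n\},\qquad S_V(s)=\{j\in\omega:x_n+b_j\in V+U_s\}.$$
So $S_V(s)$ is the set of choices that $V$ forbids after the history $s$.

**Lemma 3.** If $\dim(V\cap Y)<\infty$ and $s\in\omega^n$, then $|S_V(s)|\le\dim(V\cap Y)+n+1$.

*Proof.* First we bound $Y\cap(V+U_s)$. The natural map $Y\cap(V+U_s)\to(V+U_s)/V$ has kernel $Y\cap V$, and its target has dimension at most $\dim U_s\le n$. Hence
$$\dim(Y\cap(V+U_s))\le\dim(Y\cap V)+n.$$
Now let $j_0,\dots,j_r$ be distinct elements of $S_V(s)$. For $1\le i\le r$,
$$b_{j_i}-b_{j_0}=(x_n+b_{j_i})-(x_n+b_{j_0})\in Y\cap(V+U_s).$$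
These $r$ vectors are linearly independent, so $r\le\dim(Y\cap V)+n$. Thus $S_V(s)$ has at most $\dim(Y\cap V)+n+1$ elements. $\square$

*Example.* Let $Y=E_{\mathrm{even}}$, $b_j=e_{2j}$, $x_n=e_{2n+1}$, and $V=\mathrm{span}\{e_{2n}+e_{2n+1}:n\in\omega\}$, so $V\cap Y=0$. Modulo $V$ we have $e_{2n+1}\equiv-e_{2n}$, and the images of the $e_{2n}$ form a basis of $E/V$. So $x_n+b_j\equiv e_{2j}-e_{2n}$.

- For the empty history, $j$ is forbidden iff $e_{2j}-e_0\equiv0$. So $S_V(\emptyset)=\{0\}$.
- For $s=(0)$ we have $U_s=\mathrm{span}\{e_1+e_0\}\subseteq V$, and $j$ is forbidden iff $e_{2j}-e_2\equiv0$. So $S_V((0))=\{1\}$.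
- For $s=(1)$ the image of $U_s$ is spanned by $e_2-e_0$, and $j$ is forbidden iff $e_{2j}-e_2\in\mathrm{span}\{e_2-e_0\}$. So $S_V((1))=\{0,1\}$.

The bound of Lemma 3 is attained for $\emptyset$ and for $(1)$, and the forbidden set really depends on the history.

*Countable families by hand.* Lemma 3 already settles the case $\mathcal B=\{V_i:i\in\omega\}$. Choose $g(n)$ recursively outside the finite set $\bigcup_{i\le n}S_{V_i}(g\restriction n)$, and put $w_n=x_n+b_{g(n)}$. For every $i$ and all $n\ge i$ we get $w_n\notin V_i+\mathrm{span}\{w_k:k<n\}$, so Lemma 2 gives $\dim(V_i\cap W)\le i$.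

For uncountable $\mathcal B$ this recursion breaks down: at step $n$ we would have to decide which members of $\mathcal B$ to respect, and no scheme that starts respecting finitely many new ones at each step reaches all of them. Bartoszyński's theorem is made for uncountably many opponents, but two differences remain between its hypothesis and our situation:

1. the forbidden set $S_V(s)$ is finite, but its size may grow with the length of $s$ and is not bounded uniformly in $V$;
2. the forbidden set at step $n$ depends on the choices made before.

The next two sections remove these in turn.

## Evading finite sets of growing size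

The first thing to try is to cover the forbidden sets by functions. Suppose $S(n)$ is a finite set for each $n$. If $1\le|S(n)|\le k$ for a fixed $k$, then $k$ functions list all elements of all $S(n)$, and a $g$ eventually different from all $k$ of them satisfies $g(n)\notin S(n)$ for almost all $n$. If the sizes are unbounded, countably many functions $f_0,f_1,\dots$ still list all elements, but being eventually different from each $f_i$ is no longer enough. Take
$$S(n)=\{0,\dots,n\},\qquad f_i(n)=\min(i,n),\qquad g(n)=n.$$
The values $f_i(n)$, $i\in\omega$, exhaust $S(n)$, and $g(n)\ne f_i(n)$ for all $n>i$. Yet $g(n)\in S(n)$ for every $n$. The finite exceptional sets depend on $i$, and their union is everything.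

The remedy is to let the value at the place $d$ be a *tuple* with as many coordinates as there are forbidden values, and to differ from the $i$-th forbidden tuple at the $i$-th coordinate. Then a single function records the whole forbidden set at $d$, and there is only one exceptional set.

**Lemma 4.** Let $D$ be a countably infinite set and $\ell:D\to\omega$. Let $\mathcal S$ be a set of functions $S:D\to[\omega]^{<\omega}$ such that $|S(d)|\le\ell(d)$ for all but finitely many $d$ (depending on $S$). If $|\mathcal S|<\mathrm{non}(\mathcal M)$, there is $h:D\to\omega$ such that for every $S\in\mathcal S$, $h(d)\notin S(d)$ for all but finitely many $d\in D$.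

*Proof.* Increasing $\ell$ only weakens the hypothesis on the sizes, so we may assume $\ell\ge1$.

**Step 1: pass to tuples.** Let $I_d=\{d\}\times\ell(d)=\{(d,i):i<\ell(d)\}$ and $I=\bigcup_{d\in D}I_d$, a countably infinite set. Since $I_d$ is finite and nonempty, $\omega^{I_d}$ is countably infinite. Fix bijections $\omega\to\omega^{I_d}$. Using them, we regard each $S(d)$ as a finite subset of $\omega^{I_d}$, and we look for $h(d)\in\omega^{I_d}$.

**Step 2: code each $S$ by one function.** For $S\in\mathcal S$ define $f_S:I\to\omega$ as follows. If $|S(d)|\le\ell(d)$, list $S(d)=\{s_i:i<|S(d)|\}$ without repetition and put $f_S(d,i)=s_i(d,i)$ for $i<|S(d)|$. At all other points of $I$ let $f_S=0$.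

**Step 3: apply Bartoszyński's theorem.** The family $\{f_S:S\in\mathcal S\}$ has size less than $\mathrm{non}(\mathcal M)$. So there is $g:I\to\omega$ such that for each $S\in\mathcal S$, $g(p)\ne f_S(p)$ for all but finitely many $p\in I$. Put $h(d)=g\restriction I_d\in\omega^{I_d}$.

**Step 4: check.** Fix $S\in\mathcal S$. The sets $I_d$ are disjoint, so for all but finitely many $d$ the function $g$ differs from $f_S$ at every point of $I_d$, and also $|S(d)|\le\ell(d)$. For such $d$ and each $s_i\in S(d)$,
$$h(d)(d,i)=g(d,i)\ne f_S(d,i)=s_i(d,i),$$
so $h(d)\ne s_i$. Hence $h(d)\notin S(d)$. $\square$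

## Answering all histories at once: proof of Theorem A

To deal with the dependence on the past, we apply Lemma 4 not along $\omega$ but on the set $\omega^{<\omega}$ of *all possible histories*. There the forbidden sets $S_V(s)$ are given in advance. Afterwards we follow one branch. Keep $Y$, $(b_j)$, $(x_n)$, $U_s$, $S_V(s)$ from above, and let $\mathcal B$ be as in Theorem A.

**Step 1: a common size bound.** The purpose is one function $\ell$ that works for all $V\in\mathcal B$, although $\dim(V\cap Y)$ may be unbounded over $\mathcal B$. Enumerate $\omega^{<\omega}=\{s_m:m\in\omega\}$ without repetition, and let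
$$\ell(s_m)=|s_m|+m+1 .$$
Let $V\in\mathcal B$. By Lemma 3, $|S_V(s_m)|\le\dim(V\cap Y)+|s_m|+1$, which is at most $\ell(s_m)$ as soon as $m\ge\dim(V\cap Y)$. For the finitely many other $m$ the set $S_V(s_m)$ is still finite, again by Lemma 3. So $S_V:\omega^{<\omega}\to[\omega]^{<\omega}$ satisfies the hypothesis of Lemma 4 with $D=\omega^{<\omega}$.

**Step 2: evade on the whole tree.** Since $|\mathcal B|<\mathrm{non}(\mathcal M)$, Lemma 4 yields $h:\omega^{<\omega}\to\omega$ such that for each $V\in\mathcal B$,
$$h(s)\notin S_V(s)\quad\text{for all but finitely many }s\in\omega^{<\omega}.\tag{2}$$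

**Step 3: follow the branch that $h$ prescribes.** Define $g\in\omega^\omega$ recursively by $g(n)=h(g\restriction n)$, and put
$$w_n=x_n+b_{g(n)},\qquad W=\mathrm{span}\{w_n:n\in\omega\}.$$
Note that $U_{g\restriction n}=\mathrm{span}\{w_k:k<n\}$. Hence, by the definition of $S_V$,
$$g(n)\in S_V(g\restriction n)\iff w_n\in V+\mathrm{span}\{w_k:k<n\}.\tag{3}$$

**Step 4: $W$ is infinite-dimensional and $W\cap Y=0$.** If $\sum a_kw_k\in Y$ (a finite sum), then $\sum a_kx_k\in Y$, because $w_k-x_k\in Y$. The $x_k$ are independent modulo $Y$, so all $a_k=0$. This shows $W\cap Y=0$. Applied to $\sum a_kw_k=0$, it also shows that the $w_k$ are linearly independent.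

**Step 5: $\dim(W\cap V)<\infty$ for $V\in\mathcal B$.** The sequences $g\restriction n$ $(n\in\omega)$ are distinct, since they have distinct lengths. So the finitely many exceptions in (2) affect only finitely many of them: there is $N$ with $g(n)=h(g\restriction n)\notin S_V(g\restriction n)$ for all $n\ge N$. By (3), this says $w_n\notin V+\mathrm{span}\{w_k:k<n\}$ for all $n\ge N$. Lemma 2 gives $\dim(V\cap W)\le N$. $\blacksquare$

## The lower bound for mad families: proof of Theorem B

**Step 1: families with at least two elements.** Let $\mathcal A$ be an almost disjoint family with at least two elements and $|\mathcal A|<\mathrm{non}(\mathcal M)$. We show that $\mathcal A$ is not maximal. Pick distinct $Y,V_0\in\mathcal A$. The quotient $V_0/(V_0\cap Y)$ is infinite-dimensional, because $V_0\cap Y$ is finite-dimensional, and it embeds in $E/Y$. So $Y$ has infinite codimension. Apply Theorem A to $Y$ and $\mathcal B=\mathcal A\setminus\{Y\}$. The resulting infinite-dimensional $W$ is almost disjoint from every member of $\mathcal A$. It is not a member of $\mathcal A$, since an infinite-dimensional space is not almost disjoint from itself. So $\mathcal A\cup\{W\}$ is a strictly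 larger almost disjoint family.

In particular, every infinite mad family has size at least $\mathrm{non}(\mathcal M)$, which is the inequality
$$\mathrm{non}(\mathcal M)\le\mathfrak a_{\mathrm{vec},F}.$$

**Step 2: the mad families of size less than $\mathrm{non}(\mathcal M)$.** By Step 1 such a family has at most one element. The empty family is not mad, since $E$ may be added. A one-element family $\{V\}$ is mad exactly when $V$ has finite codimension, as we checked in the first section. Finally, $\mathrm{non}(\mathcal M)>1$, so these families do have size less than $\mathrm{non}(\mathcal M)$.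

**Step 3: block subspaces.** We first see that every infinite-dimensional $W$ contains a block subspace. For each $m$, $W\cap\mathrm{span}\{e_k:k\ge m\}$ has codimension at most $m$ in $W$, so it is nonzero. Hence we can choose recursively a nonzero $v_0\in W$ and then nonzero $v_{n+1}\in W\cap\mathrm{span}\{e_k:k>\max\operatorname{supp}(v_n)\}$. These span a block subspace of $W$. Now let $\mathcal A$ be an almost disjoint family of block subspaces with at least two elements and $|\mathcal A|<\mathrm{non}(\mathcal M)$. Take $W$ as in Step 1 and a block subspace $W_0\subseteq W$. Then $W_0$ is infinite-dimensional and almost disjoint from every member of $\mathcal A$, so $\mathcal A\cup\{W_0\}$ is a strictly larger almost disjoint family of block subspaces. $\blacksquare$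

## Graphs of linear maps: proof of Theorem C

Let $F$ be countable and $Y$ as in Theorem A. Call a family *blocking* if it has the property described in Theorem C. Theorem A says that no family of size less than $\mathrm{non}(\mathcal M)$ is blocking. It remains to find a blocking family of size at most $\mathrm{non}(\mathcal M)$. Here the observation that generic objects meet everything is what we want.

**Step 1: a small nonmeager set in $\omega^\omega$.** The definition of $\mathrm{non}(\mathcal M)$ refers to $2^\omega$, and we need $\omega^\omega$. Let $Q\subseteq2^\omega$ be the set of sequences with infinitely many ones. Its complement is countable, and $Q$ is homeomorphic to $\omega^\omega$ by sending $f\in\omega^\omega$ to the sequence $0^{f(0)}1\,0^{f(1)}1\cdots$. If $N\subseteq2^\omega$ is nonmeager of size $\mathrm{non}(\mathcal M)$, then so is $N\cap Q$ as far as being nonmeager in $2^\omega$ is concerned, since only countably many points were removed. It is also nonmeager in $Q$: if $A\subseteq Q$ is nowhere dense in $Q$, then $A$ is nowhere dense in $2^\omega$, because if the closure of $A$ contained a nonempty open $O\subseteq 2^\omega$, the closure of $A$ in $Q$ would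 contain $O\cap Q$, which is nonempty and open in $Q$ by density of $Q$. So $\omega^\omega$ has a nonmeager subset of size at most $\mathrm{non}(\mathcal M)$.

**Step 2: the family.** Let $X$ be a complement of $Y$ in $E$, with basis $(x_n)_{n\in\omega}$. Since $F$ is countable, $Y$ is countably infinite. Give $Y$ the discrete topology. The bijection
$$\mathrm{Hom}(X,Y)\to Y^\omega,\qquad T\mapsto(T(x_n))_{n\in\omega}$$
makes $\mathrm{Hom}(X,Y)$ a space homeomorphic to $\omega^\omega$. Its basic open sets prescribe $T(x_i)$ for $i<k$. By Step 1 it has a nonmeager subset $\mathcal N$ with $|\mathcal N|\le\mathrm{non}(\mathcal M)$. Let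
$$\Gamma_T=\{x+T(x):x\in X\},\qquad\mathcal B=\{\Gamma_T:T\in\mathcal N\}.$$
Each $\Gamma_T$ is infinite-dimensional, and $\Gamma_T\cap Y=0$, since $x+T(x)\in Y$ forces $x\in X\cap Y=0$. (With $Y=E_{\mathrm{even}}$, $X=E_{\mathrm{odd}}$ and $T(e_{2n+1})=e_{2n}$, the graph $\Gamma_T$ is the space $V$ of the example after Lemma 3.)

**Step 3: a competitor is a partial graph.** Let $W$ be infinite-dimensional and almost disjoint from $Y$. We must find $T\in\mathcal N$ with $\dim(W\cap\Gamma_T)=\infty$. Let $W'$ be a complement of $W\cap Y$ in $W$. Then $W'$ is infinite-dimensional and $W'\cap Y=0$. The projection $\pi:E=X\oplus Y\to X$ along $Y$ is therefore injective on $W'$. With $X'=\pi[W']$, an infinite-dimensional subspace of $X$, there is a linear $R:X'\to Y$ such that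
$$W'=\{x+R(x):x\in X'\}.$$
Comparing $X$-components, $x+R(x)$ lies in $\Gamma_T$ iff $R(x)=T(x)$. Since $x\mapsto x+R(x)$ is linear and injective,
$$\dim(W'\cap\Gamma_T)=\dim\{x\in X':T(x)=R(x)\}.\tag{4}$$

**Step 4: generic $T$ agrees with $R$ in infinite dimension.** For $n\in\omega$ let $O_n=\{T\in\mathrm{Hom}(X,Y):\dim\{x\in X':T(x)=R(x)\}\ge n\}$.

*$O_n$ is open.* If $T\in O_n$, take $n$ independent vectors of $X'$ on which $T$ and $R$ agree. They lie in $\mathrm{span}\{x_i:i<k\}$ for some $k$, so every $T'$ with $T'(x_i)=T(x_i)$ for $i<k$ is also in $O_n$.

*$O_n$ is dense.* Let values $T(x_i)$, $i<k$, be prescribed, and let $X_k=\mathrm{span}\{x_i:i<k\}$. Since $X'/(X'\cap X_k)$ is infinite-dimensional, there are $v_1,\dots,v_n\in X'$ linearly independent modulo $X_k$. Then $x_0,\dots,x_{k-1},v_1,\dots,v_n$ are independent. Extend them to a basis of $X$, let $T$ take the prescribed values at the $x_i$, the values $R(v_i)$ at the $v_i$, and $0$ at the other basis vectors. This $T$ lies in $O_n$ and in the given basic open set.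

**Step 5: conclusion.** The set $\bigcap_nO_n$ is comeager and $\mathcal N$ is not meager, so some $T\in\mathcal N$ lies in all $O_n$. By (4), $\dim(W\cap\Gamma_T)\ge\dim(W'\cap\Gamma_T)=\infty$. So $\mathcal B$ is blocking and $|\mathcal B|\le\mathrm{non}(\mathcal M)$. $\blacksquare$

## Random reals: proof of Corollary D

By Theorem B it is enough to find a model in which $\mathfrak a<\mathrm{non}(\mathcal M)$. The model is obtained by adding $\aleph_2$ random reals to a model of CH. That $\mathfrak a=\aleph_1<\mathrm{non}(\mathcal M)$ holds there is well known (see Blass, *Combinatorial cardinal characteristics of the continuum*, Handbook of Set Theory, §11.4); here is a proof.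

For a set $J$ let $\mathbb B(J)$ be the measure algebra of $2^{J\times\omega}$: the $\sigma$-algebra generated by the clopen sets, modulo null sets of the product measure $\mu$. We recall some standard facts.

- $\mathbb B(J)$ is a complete Boolean algebra with the c.c.c., so forcing with it preserves cardinals.
- Each element is represented by a set that depends on countably many coordinates, because such sets form a $\sigma$-algebra containing the clopen sets. For $J\subseteq K$ we regard $\mathbb B(J)$ as the subalgebra of $\mathbb B(K)$ of elements that depend only on coordinates in $J\times\omega$; countable joins and meets agree. So every element of $\mathbb B(K)$ lies in $\mathbb B(J)$ for some countable $J\subseteq K$.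
- If $J,J'\subseteq K$ are disjoint, $b\in\mathbb B(J)$ and $b'\in\mathbb B(J')$, then $\mu(b\wedge b')=\mu(b)\mu(b')$.
- A name $\tau$ for a subset of $\omega$ is determined by its Boolean values $t_m=[\![m\in\tau]\!]$, and for $a\subseteq\omega$ in the ground model,
$$[\![\tau\cap a\text{ is infinite}]\!]=\bigwedge_k\ \bigvee_{m\ge k,\,m\in a}t_m .\tag{5}$$
- Borel–Cantelli: if $\sum_n\mu(c_n)<\infty$, then $\bigwedge_k\bigvee_{n\ge k}c_n=0$.

Assume CH in the ground model, and force with $\mathbb B(\omega_2)$.

**Step 1: $\mathrm{non}(\mathcal M)\ge\aleph_2$ in the extension.** We show that any $\aleph_1$ functions admit a function eventually different from all of them. Let $\dot f_\alpha$ $(\alpha<\omega_1)$ be names for elements of $\omega^\omega$ that list a given family of at most $\aleph_1$ functions. Each $\dot f_\alpha$ is determined by the countably many values $[\![\dot f_\alpha(n)=k]\!]$, so all these values, for all $\alpha$, lie in $\mathbb B(I)$ for some $I\subseteq\omega_2$ with $|I|\le\aleph_1$. Pick $\beta\in\omega_2\setminus I$. Let $r_\beta\in2^\omega$ be the generic real at the coordinates $\{\beta\}\times\omega$. Cut it into consecutive blocks, the $n$-th of length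 $n$, and let $\dot g(n)<2^n$ be the number coded in binary by the $n$-th block. Then $[\![\dot g(n)=k]\!]\in\mathbb B(\{\beta\})$ has measure $2^{-n}$ if $k<2^n$, and $0$ otherwise. For
$$c_n=[\![\dot f_\alpha(n)=\dot g(n)]\!]=\bigvee_k\big([\![\dot f_\alpha(n)=k]\!]\wedge[\![\dot g(n)=k]\!]\big)$$
independence gives
$$\mu(c_n)\le\sum_k\mu([\![\dot f_\alpha(n)=k]\!])\cdot2^{-n}=2^{-n}.$$
By Borel–Cantelli it is forced that $\dot f_\alpha(n)\neq\dot g(n)$ for all but finitely many $n$. This holds for every $\alpha<\omega_1$. So in the extension no family of size at most $\aleph_1$ has the property in Bartoszyński's theorem, and $\mathrm{non}(\mathcal M)\ge\aleph_2$.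

**Step 2: in the ground model, an almost disjoint family that anticipates names.** The aim is an infinite almost disjoint family $\mathcal A$ of subsets of $\omega$, $|\mathcal A|\le\aleph_1$, whose maximality survives. We first treat names with coordinates in $\omega\times\omega$. Consider pairs $(p,\tau)$ where $0\ne p\in\mathbb B(\omega)$ and $\tau$ is given by a sequence $(t_m)_{m\in\omega}$ in $\mathbb B(\omega)$. Since $|\mathbb B(\omega)|=2^{\aleph_0}$ and CH holds, there are $\aleph_1$ such pairs; list them as $(p_\alpha,\tau_\alpha)$, $\alpha<\omega_1$.

Start with a partition of $\omega$ into infinitely many infinite sets, take unions at limits, and add at most one set at each stage. So at stage $\alpha$ the family built so far is countably infinite; enumerate it as $\{a_n:n\in\omega\}$ without repetition. Write $p=p_\alpha$, $\tau=\tau_\alpha$. Suppose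
$$p\text{ forces that }\tau\text{ is infinite and almost disjoint from every }a_n.\tag{6}$$
If (6) fails, add nothing. If (6) holds, then for each $n$, $p$ forces $\tau\setminus(n\cup\bigcup_{i<n}a_i)$ to be nonempty, so
$$p\le\bigvee\Big\{t_m:m\in\omega\setminus\Big(n\cup\bigcup_{i<n}a_i\Big)\Big\}.$$
By continuity of the measure there is a finite set
$$F_n\subseteq\omega\setminus\Big(n\cup\bigcup_{i<n}a_i\Big)\qquad\text{with}\qquad\mu\big(p\wedge[\![\tau\cap F_n=\emptyset]\!]\big)\le2^{-n}.$$
Add the set $a=\bigcup_nF_n$ to the family. We check three things.

- *$p$ forces $\tau\cap a$ to be infinite.* By Borel–Cantelli, $p$ forces $\tau\cap F_n\ne\emptyset$ for all but finitely many $n$. All elements of $F_n$ are $\ge n$, so $\tau\cap a$ is forced to be unbounded.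
- *$a$ is infinite*, because $p\ne0$ forces $\tau\cap a$ to be infinite.
- *$a$ is almost disjoint from each $a_i$.* For $n>i$ we have $F_n\cap a_i=\emptyset$, so $a\cap a_i\subseteq\bigcup_{n\le i}F_n$ is finite.

Let $\mathcal A$ be the family obtained after all stages $\alpha<\omega_1$. It is infinite and almost disjoint, and $|\mathcal A|\le\aleph_1$.

**Step 3: $\mathcal A$ is mad in the extension.** Suppose not. Then some nonzero $p\in\mathbb B(\omega_2)$ and some name $\tau$ satisfy: $p$ forces that $\tau\subseteq\omega$ is infinite and almost disjoint from every member of $\mathcal A$. The element $p$ and the values $[\![m\in\tau]\!]$ $(m\in\omega)$ lie in $\mathbb B(J)$ for some countably infinite $J\subseteq\omega_2$. A bijection $J\to\omega$ induces a measure-preserving isomorphism $\mathbb B(J)\cong\mathbb B(\omega)$, which respects countable joins and meets. By (5), the statements "$p$ forces $\tau$ to be infinite" and "$p$ forces $\tau\cap a$ to be finite", for $a\subseteq\omega$ in the ground model, are expressed by countable joins and meets of these elements. So they carry over to the image $(p',\tau')$ of $(p,\tau)$: $p'$ forces that $\tau'$ is infinite and almost disjoint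 from every member of $\mathcal A$. Now $(p',\tau')=(p_\alpha,\tau_\alpha)$ for some $\alpha$, and (6) holds at stage $\alpha$. So the set $a\in\mathcal A$ added there satisfies that $p'$ forces $\tau'\cap a$ to be infinite. Since $p'\ne0$, this is a contradiction.

**Step 4: $\mathfrak a=\aleph_1$ in the extension, and the end of the proof.** By Step 3, $\mathcal A$ is an infinite mad family of sets in the extension, of size at most $\aleph_1$, so $\mathfrak a\le\aleph_1$. On the other hand, no countably infinite almost disjoint family $\{a_n:n\in\omega\}$ of sets is maximal: the sets $a_n\setminus\bigcup_{i<n}a_i$ are infinite, so we can choose $y_n$ in them with $y_0<y_1<\cdots$, and $\{y_n:n\in\omega\}$ meets each $a_i$ only in some of $y_0,\dots,y_i$. So $\mathfrak a=\aleph_1$. With Step 1 and Theorem B, in the extension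
$$\mathfrak a=\aleph_1<\aleph_2\le\mathrm{non}(\mathcal M)\le\mathfrak a_{\mathrm{vec},F}$$
for every field $F$. $\blacksquare$
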